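\title{Non-factorable matrices over the Wiener algebra of the solenoid}

\begin{abstract}
Let $W=\ell^1(\mathbb Q)$ be the Wiener algebra of the universal one-dimensional solenoid, and let $W^+$ and $W^-$ be the subalgebras of functions without negative, respectively positive, Fourier modes. It has been conjectured that every invertible $n\times n$ matrix over $W$ is a product $A\Delta B$ with $A$ invertible over $W^-$, $B$ invertible over $W^+$, and $\Delta$ a diagonal matrix of characters. We prove that this holds for $n=1$ and fails for every $n\ge2$, already for matrices of determinant $1$; the exponents of $\Delta$ are unique up to order whenever the product exists. For a subgroup $\Gamma$ of $\mathbb R$ and $n\ge2$, every invertible matrix over $\ell^1(\Gamma)$ factors in this way if and only if $\Gamma$ is cyclic. For $\Gamma=\mathbb Q$ the factorable matrices contain an open dense set and every invertible matrix is a product of two of them, yet every factorable matrix with unequal exponents is a limit of non-factorable ones.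
\end{abstract}

\section{The factorization problem}\label{sec:problem}

Let $\widehat{\mathbb Z}$ be the profinite completion of $\mathbb Z$. The universal one-dimensional solenoid is the quotient $S=(\mathbb R\times\widehat{\mathbb Z})/\mathbb Z$ by the diagonally embedded integers. It is a compact abelian group whose Pontryagin dual is $\mathbb Q$: its characters are the functions $\chi_q\colon S\to U(1)$, $q\in\mathbb Q$, and $\chi_q\chi_r=\chi_{q+r}$. The Wiener algebra of $S$ consists of the continuous functions $f=\sum_q a_q\chi_q$ with $\sum_q|a_q|<\infty$, under pointwise multiplication. Such an $f$ determines its coefficients, and multiplying functions convolves coefficients, so this algebra is $\ell^1(\mathbb Q)$. Besides the convolution we use only the order of the exponents, and it costs nothing to replace $\mathbb Q$ by another group of real numbers.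

Let $\Gamma$ be a subgroup of $(\mathbb R,+)$, regarded as a discrete group, and let $W=\ell^1(\Gamma)$. We write its elements as $f=\sum_{q\in\Gamma}a_q\chi_q$, with norm $\|f\|=\sum_q|a_q|$ and product determined by $\chi_q\chi_r=\chi_{q+r}$. This is a commutative Banach algebra with unit $\chi_0=1$, and multiplication by $\chi_q$ is an isometry. The \emph{support} of $f$ is the set $\{q:a_q\neq0\}$; the support of a product lies in the sum of the supports. Let $W^+$ and $W^-$ be the closed subalgebras of elements with support in $[0,\infty)$ and in $(-\infty,0]$. A matrix belongs to $\mathrm{GL}_n(W^\pm)$ when it and its inverse both have entries in $W^\pm$. The condition on the inverse matters: for $q>0$ the character $\chi_q$ lies in $W^+$ and is invertible in $W$, but its inverse $\chi_{-q}$ is not in $W^+$. For $p=(p_1,\dots,p_n)\in\Gamma^n$ put $\Delta_p=\operatorname{diag}(\chi_{p_1},\dots,\chi_{p_n})$.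

A matrix $g\in\mathrm{GL}_n(W)$ is \emph{factorable, with indices $p\in\Gamma^n$}, if
\[
g=A\,\Delta_p\,B,\qquad A\in\mathrm{GL}_n(W^-),\quad B\in\mathrm{GL}_n(W^+).
\]
The following conjecture is posed in \cite{V}.

\begin{quote}
\textbf{Conjecture (solenoidal Iwasawa decomposition).} Let $\Gamma=\mathbb Q$. For every $n\ge1$, every $g\in\mathrm{GL}_n(W)$ is factorable, and its indices are unique up to order.
\end{quote}

To see what the indices measure, take $n=1$, $z=\chi_{1/N}$ and $f=1-az$ with $a\in\mathbb C$. If $|a|<1$, the geometric series inverts $f$ in $W^+$, and the index is $0$. If $|a|>1$, then $f=(1-a^{-1}z^{-1})\cdot\chi_{1/N}\cdot(-a)$, and the index is $1/N$. So the index of a scalar is a winding number: it counts zeros in the unit disk, each with weight $1/N$. For a matrix, the determinant sees only the sum of the indices, and the tuple $p$ records how the winding is distributed: $I$ and $\operatorname{diag}(\chi_{-1},\chi_1)$ have the same determinant and the indices $(0,0)$ and $(-1,1)$.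

There is a good reason to expect the conjecture to hold. For $\Gamma=\mathbb Z$ the algebra $W$ is the Wiener algebra of the circle, and every invertible matrix is factorable by the Gohberg--Krein theorem \cite{GK,CG}. The same then holds for each group $\frac1N\mathbb Z$, and the matrices with entries in some $\ell^1(\frac1N\mathbb Z)$ are dense in $\mathrm{GL}_n(\ell^1(\mathbb Q))$. Only a passage to the limit is missing. For scalars a logarithm provides it. For matrices it is impossible.

\begin{theorem}\label{thm:main}
Let $\Gamma=\mathbb Q$. For $n=1$ every element of $\mathrm{GL}_1(W)$ is factorable. For every $n\ge2$ there is $G\in\mathrm{GL}_n(W)$ with $\det G=1$ that is not factorable. For all $n$, the indices of a factorable matrix are unique up to order.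
\end{theorem}

Thus the conjecture holds exactly for $n=1$. The property of $\mathbb Q$ responsible for the failure is its density in $\mathbb R$.

\begin{theorem}\label{thm:groups}
Let $n\ge2$ and let $\Gamma$ be a subgroup of $\mathbb R$. Every element of $\mathrm{GL}_n(\ell^1(\Gamma))$ is factorable if and only if $\Gamma$ is cyclic.
\end{theorem}

In particular factorization holds at each finite level $\frac1N\mathbb Z$ and fails for every subgroup of $\mathbb Q$ that is not finitely generated, such as $\mathbb Z[1/2]$. The hypothesis $n\ge2$ cannot be dropped, because $\mathbb Q$ is not cyclic and all invertible scalars over $\ell^1(\mathbb Q)$ are factorable. The third result locates the failure inside $\mathrm{GL}_n(W)$, which carries the norm topology.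

\begin{theorem}\label{thm:size}
Let $\Gamma=\mathbb Q$ and $n\ge2$. Let $\Omega$ be the set of factorable matrices with all indices equal, $F_{\neq}$ the set of factorable matrices with not all indices equal, and $C$ the closure of $F_{\neq}$ in $\mathrm{GL}_n(W)$.
\begin{enumerate}
\item[(a)] $\Omega$ is open and dense in $\mathrm{GL}_n(W)$.
\item[(b)] $C$ is nonempty, $C\cap\Omega=\emptyset$, and the non-factorable elements of $C$ contain a dense $G_\delta$ subset of $C$. In particular every factorable matrix with unequal indices is a limit of non-factorable ones.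
\item[(c)] Every $g\in\mathrm{GL}_n(W)$ is a product of two factorable matrices, the first with entries in $\ell^1(\frac1N\mathbb Z)$ for some $N$, the second with all indices $0$.
\end{enumerate}
\end{theorem}

The Gohberg--Krein theorem is used only for the ``if'' part of Theorem~\ref{thm:groups}, for density in Theorem~\ref{thm:size}(a), and for Theorem~\ref{thm:size}(c). Everything else is proved below. In Sections~\ref{sec:move}--\ref{sec:toeplitz} the group $\Gamma$ is an arbitrary subgroup of $\mathbb R$. On $W^n$ we use the norm $\|\varphi\|=\sum_i\|\varphi_i\|$ and on $M_n(W)$ the norm $\|M\|=\max_j\sum_i\|m_{ij}\|$, the largest norm of a column. Then $\|M\varphi\|\le\sum_j\|\varphi_j\|\sum_i\|m_{ij}\|\le\|M\|\|\varphi\|$, and applying this to the columns of $M'$ gives $\|MM'\|\le\|M\|\|M'\|$. So $M_n(W)$ is a Banach algebra with $\|I\|=1$.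

\section{How two indices move}\label{sec:move}

The smallest case that shows the mechanism is $\Gamma=\mathbb Z$, $n=2$. Write $z=\chi_1$ and perturb $g_0=\operatorname{diag}(z^{-1},z)$, which has indices $(-1,1)$, in the lower left corner:
\[
g_\varepsilon=\begin{pmatrix}z^{-1}&0\\ \varepsilon&z\end{pmatrix},\qquad\varepsilon>0.
\]
To factor a matrix we may use row operations with coefficients in $W^-$ and column operations with coefficients in $W^+$. Take the new entry $\varepsilon$ as pivot. Subtracting $\varepsilon^{-1}z^{-1}$ times the second row from the first turns the first row into $(0,-\varepsilon^{-1})$. Subtracting $\varepsilon^{-1}z$ times the first column from the second turns the second row into $(\varepsilon,0)$. A constant matrix remains: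
\[
g_\varepsilon=\begin{pmatrix}1&\varepsilon^{-1}z^{-1}\\0&1\end{pmatrix}
\begin{pmatrix}0&-\varepsilon^{-1}\\ \varepsilon&0\end{pmatrix}
\begin{pmatrix}1&\varepsilon^{-1}z\\0&1\end{pmatrix}.
\]
So $g_\varepsilon$ has indices $(0,0)$ for every $\varepsilon>0$. An arbitrarily small perturbation has pulled the two indices together and kept their sum, at the price of factors of size $\varepsilon^{-1}$.

The same elimination works for $\operatorname{diag}(\chi_\alpha,\chi_\beta)$ with pivot $\varepsilon\chi_r$, provided $\alpha<r<\beta$: the row operation has coefficient $\varepsilon^{-1}\chi_{\alpha-r}\in W^-$ and the column operation has coefficient $\varepsilon^{-1}\chi_{\beta-r}\in W^+$. The result is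
\begin{equation}\label{eq:move}
\begin{pmatrix}\chi_\alpha&0\\ \varepsilon\chi_r&\chi_\beta\end{pmatrix}
=\underbrace{\begin{pmatrix}1&\varepsilon^{-1}\chi_{\alpha-r}\\0&1\end{pmatrix}}_{L}
\underbrace{\begin{pmatrix}\varepsilon^{-1}&0\\0&\varepsilon\end{pmatrix}}_{D}
\begin{pmatrix}\chi_{\alpha+\beta-r}&0\\0&\chi_r\end{pmatrix}
\underbrace{\begin{pmatrix}0&-1\\1&0\end{pmatrix}}_{J}
\underbrace{\begin{pmatrix}1&\varepsilon^{-1}\chi_{\beta-r}\\0&1\end{pmatrix}}_{R}.
\end{equation}
To verify it, note that $JR$ has rows $(0,-1)$ and $(1,\varepsilon^{-1}\chi_{\beta-r})$, so the product of the last four matrices has rows $(0,-\varepsilon^{-1}\chi_{\alpha+\beta-r})$ and $(\varepsilon\chi_r,\chi_\beta)$. Multiplying by $L$ adds $(\chi_\alpha,\varepsilon^{-1}\chi_{\alpha+\beta-r})$ to the first row, which becomes $(\chi_\alpha,0)$. The matrices $LD$ and $JR$ have determinant $1$ and entries in $W^-$ and $W^+$, so their inverses, the adjugates, have entries in the same algebras. Let $E_{ij}$ denote the matrix units.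

\begin{lemma}\label{lem:move}
Let $g=A\Delta_pB$ be factorable with $p_a<p_b$, and let $r\in\Gamma$ satisfy $p_a<r<p_b$. Let $p'$ be the tuple $p$ with $(p_a,p_b)$ replaced by $(p_a+p_b-r,\,r)$. For every $\varepsilon>0$ the matrix $g'=g+\varepsilon\chi_rAE_{ba}B$ satisfies $\|g'-g\|\le\varepsilon\|A\|\|B\|$ and has a factorization $g'=A'\Delta_{p'}B'$ with $\det A'=\det A$ and $\det B'=\det B$.
\end{lemma}

\begin{proof}
We have $g'=A(\Delta_p+\varepsilon\chi_rE_{ba})B$ and $\|\chi_rE_{ba}\|=1$, which gives the estimate. The matrix $\Delta_p+\varepsilon\chi_rE_{ba}$ is diagonal outside rows and columns $a,b$, and in these it is the left side of \eqref{eq:move} with $\alpha=p_a$, $\beta=p_b$. Let $\tilde L$ and $\tilde R$ be the $n\times n$ matrices that equal $LD$ and $JR$ in rows and columns $a,b$ and the identity elsewhere. They have determinant $1$ and lie in $\mathrm{GL}_n(W^-)$ and $\mathrm{GL}_n(W^+)$, and $\Delta_p+\varepsilon\chi_rE_{ba}=\tilde L\Delta_{p'}\tilde R$. Take $A'=A\tilde L$ and $B'=\tilde RB$.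
\end{proof}

Over $\mathbb Z$ the only integer strictly between $-1$ and $1$ is $0$, so the pair $(-1,1)$ arrives at $(0,0)$ in one move. Over a dense group it can approach $(0,0)$ forever: for $d_0>d_1>\dots\to0$ the lemma produces the moves
\[
(-d_0,d_0)\to(-d_1,d_1)\to(-d_2,d_2)\to\cdots,
\]
and with small enough steps the matrices converge. The limit cannot be factorable if two stability properties hold. First, a small perturbation does not lower the smallest index; this forces the indices of the limit to be $\ge-d_j$ for all $j$, hence $(0,0)$, as their sum is $0$. Second, no matrix close to one with indices $(0,0)$ has a negative index; this contradicts the index $-d_k$ of the approximants. Both properties are proved in Section~\ref{sec:toeplitz}, the first with an explicit radius, which the construction needs in order to choose the steps.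

\section{Uniqueness of the indices}\label{sec:unique}

We recall three facts.
\begin{enumerate}
\item[(F1)] In a Banach algebra with $\|1\|=1$, if $\|x\|<1$ then $1-x$ has the inverse $\sum_{k\ge0}x^k$, which lies in every closed subalgebra containing $1$ and $x$. Consequently the invertible elements form an open set on which inversion is continuous.
\item[(F2)] In a commutative Banach algebra, $e^{h+h'}=e^he^{h'}$, and if $\|u\|<1$ then $1+u=e^{h}$ with $h=\log(1+u)=\sum_{k\ge1}(-1)^{k-1}u^k/k$.
\item[(F3)] A square matrix over a commutative ring is invertible if and only if its determinant is a unit. The map $\det\colon M_n(W)\to W$ is a polynomial in the entries, hence continuous.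
\end{enumerate}

Comparing two factorizations yields a matrix over $W^-$ and a matrix over $W^+$ whose entries differ by characters. Different index tuples would force too many of these entries to vanish.

\begin{lemma}\label{lem:unique}
If $A\Delta_pB=A'\Delta_qB'$ with $A,A'\in\mathrm{GL}_n(W^-)$ and $B,B'\in\mathrm{GL}_n(W^+)$, then $p$ and $q$ agree up to order.
\end{lemma}

\begin{proof}
A permutation matrix $\Pi$ lies in $\mathrm{GL}_n(W^\pm)$, and $A\Delta_pB=(A\Pi^{-1})(\Pi\Delta_p\Pi^{-1})(\Pi B)$ is a factorization with the indices permuted. So we may assume $p_1\le\dots\le p_n$ and $q_1\le\dots\le q_n$. Suppose $p_k\ne q_k$ for some $k$; exchanging the two factorizations if necessary, let $p_k<q_k$. Put $X=A'^{-1}A\in\mathrm{GL}_n(W^-)$ and $Y=B'B^{-1}\in\mathrm{GL}_n(W^+)$. Then $X\Delta_p=\Delta_qY$, that is, $X_{ij}=\chi_{q_i-p_j}Y_{ij}$. The left side has support in $(-\infty,0]$ and the right side in $[q_i-p_j,\infty)$, so $X_{ij}=0$ whenever $q_i>p_j$. For $i\ge k\ge j$ we have $q_i\ge q_k>p_k\ge p_j$. Hence the first $k$ columns of $X$ vanish outside the first $k-1$ rows. No permutation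 sends $\{1,\dots,k\}$ into $\{1,\dots,k-1\}$, so every term of the Leibniz expansion of $\det X$ contains a zero factor. Thus $\det X=0$, contradicting (F3).
\end{proof}

\begin{corollary}\label{cor:sum}
If $g$ is factorable with indices $p$, then the scalar $\det g$ is factorable with index $\sum_ip_i$. In particular, $\det g=1$ implies $\sum_ip_i=0$.
\end{corollary}

\begin{proof}
From $g=A\Delta_pB$ we get $\det g=\det A\cdot\chi_{\sum p_i}\cdot\det B$, where $\det A$ and $\det B$ are units of $W^-$ and $W^+$ by (F3). If $\det g=1$, compare with $1=1\cdot\chi_0\cdot1$ using Lemma~\ref{lem:unique} for $n=1$.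
\end{proof}

\section{Toeplitz operators detect the smallest index}\label{sec:toeplitz}

Indices are defined only for factorable matrices, and they jump. To control a limit we need an object that is defined for every matrix, depends continuously on it, and is insensitive to the outer factors $A$ and $B$. Toeplitz operators have these properties.

Let $P\colon W^n\to W^n$ keep the coefficients with exponent in $[0,\infty)$ and delete the others. Then $\|P\|\le1$ and $\|I-P\|\le1$. Let $H=(W^+)^n$, a Banach space, and for $M\in M_n(W)$ define
\[
T(M)\colon H\to H,\qquad T(M)\varphi=P(M\varphi).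
\]
The map $M\mapsto T(M)$ is linear, $\|T(M)\|\le\|M\|$, and $T(I)=I$. For $n=1$ the operator $T(\chi_d)$ shifts supports by $d$ and truncates: for $d\ge0$ it is an isometry, and for $d<0$ it kills the constant $1$. So injectivity reads off the sign of $d$. In the example of Section~\ref{sec:move}, $T(g_0)$ kills the first basis vector $e_1$, while $T(g_\varepsilon)(\varphi_1,\varphi_2)=(P(z^{-1}\varphi_1),\,\varepsilon\varphi_1+z\varphi_2)$ is injective: if the image is $0$, then $\varphi_1$ is a constant $c$, the constant term of $\varepsilon c+z\varphi_2=0$ gives $c=0$, and then $\varphi_2=0$.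

The map $T$ is not multiplicative, but it is multiplicative in exactly the order that a factorization requires:
\begin{equation}\label{eq:mult}
T(AMB)=T(A)\,T(M)\,T(B)\qquad(A\in M_n(W^-),\ M\in M_n(W),\ B\in M_n(W^+)).
\end{equation}
Indeed, for $\varphi\in H$ we have $B\varphi\in H$, so $T(B)\varphi=B\varphi$. The vector $(I-P)MB\varphi$ has support in $(-\infty,0)$, and $A$ preserves this property, so $PA(I-P)MB\varphi=0$. Hence $P(AMB\varphi)=PA\,P(MB\varphi)=T(A)T(M)T(B)\varphi$. Multiplying $g$ by $\chi_{-s}$ shifts all indices by $-s$, so the operators $T(\chi_{-s}g)$ compare the indices with the threshold $s$.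

\begin{lemma}\label{lem:toeplitz}
Let $g=A\Delta_pB$ be factorable and $s\in\Gamma$.
\begin{enumerate}
\item[(i)] If $\min p\ge s$, then $T(\chi_{-s}g)$ has a bounded left inverse of norm at most $\|A^{-1}\|\|B^{-1}\|$. If all $p_i$ equal $s$, then $T(\chi_{-s}g)$ is invertible.
\item[(ii)] If $\min p<s$, then $T(\chi_{-s}g)$ is not injective.
\end{enumerate}
\end{lemma}

\begin{proof}
By \eqref{eq:mult}, $T(\chi_{-s}g)=T(A)\,T(\chi_{-s}\Delta_p)\,T(B)$. Since $A$ and $A^{-1}$ both lie in $M_n(W^-)$, \eqref{eq:mult} gives $T(A)T(A^{-1})=T(A^{-1})T(A)=I$; since $B$ and $B^{-1}$ both lie in $M_n(W^+)$, it gives the same for $B$. If all $p_i$ equal $s$, the middle factor is $I$, so the product is invertible. If $\min p\ge s$, then $\chi_{-s}\Delta_p\in M_n(W^+)$, and \eqref{eq:mult} gives $T(\chi_s\Delta_p^{-1})T(\chi_{-s}\Delta_p)=I$. So $T(B^{-1})T(\chi_s\Delta_p^{-1})T(A^{-1})$ is a left inverse, and $\|\chi_s\Delta_p^{-1}\|=1$ gives the bound. For (ii), let $p_i<s$ and $\varphi=B^{-1}e_i$, a nonzero element of $H$. Then $\chi_{-s}g\varphi=\chi_{p_i-s}Ae_i$ has support in $(-\infty,p_i-s]\subset(-\infty,0)$,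 so $T(\chi_{-s}g)\varphi=0$.
\end{proof}

Injectivity of a bounded operator need not survive a small perturbation, but left invertibility does, and this is why (i) records the norm of a left inverse.

\begin{lemma}\label{lem:left}
Let $S,T,T'$ be bounded operators on a Banach space with $ST=I$ and $\|T'-T\|\|S\|<1$. Then $T'$ has a bounded left inverse; in particular it is injective.
\end{lemma}

\begin{proof}
The operator $ST'=I+S(T'-T)$ is invertible by (F1), and $(ST')^{-1}S$ is a left inverse of $T'$.
\end{proof}

The two stability properties announced in Section~\ref{sec:move} follow.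

\begin{corollary}\label{cor:stable}
Let $g=A\Delta_pB$ be factorable and $\rho=(\|A^{-1}\|\|B^{-1}\|)^{-1}$.
\begin{enumerate}
\item[(i)] Every factorable $h$ with $\|h-g\|<\rho$ has all its indices $\ge\min p$.
\item[(ii)] If $p=0$, there is a neighborhood of $g$ in which no factorable matrix has a negative index.
\end{enumerate}
\end{corollary}

\begin{proof}
Let $s=\min p$. By Lemma~\ref{lem:toeplitz}(i), $T(\chi_{-s}g)$ has a left inverse of norm at most $\rho^{-1}$, and $\|T(\chi_{-s}h)-T(\chi_{-s}g)\|\le\|h-g\|<\rho$. By Lemma~\ref{lem:left}, $T(\chi_{-s}h)$ is injective, and Lemma~\ref{lem:toeplitz}(ii) applied to $h$ gives (i). Part (ii) is the case $p=0$ of (i), with the ball of radius $\rho$ as neighborhood.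
\end{proof}

\section{A non-factorable matrix of determinant one}\label{sec:counter}

The difficulty in carrying out the plan of Section~\ref{sec:move} is that the radius in Corollary~\ref{cor:stable}(i) depends on the factors, and these grow at every move. The freedom in Lemma~\ref{lem:move} resolves this: the size $\varepsilon_k$ of the $k$th step is chosen after the factors of all earlier matrices are known, so small that all later steps together stay within every earlier radius.

\begin{proposition}\label{prop:counter}
Let $\Gamma$ be a dense subgroup of $\mathbb R$ and $n\ge2$. Then there is a non-factorable $G\in\mathrm{GL}_n(\ell^1(\Gamma))$ with $\det G=1$.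
\end{proposition}

\begin{proof}
Since $\Gamma$ is dense, there are $d_0>d_1>d_2>\dots>0$ in $\Gamma$ with $d_k\to0$; for $\Gamma=\mathbb Q$ take $d_k=2^{-k}$. Put $\Delta_k=\operatorname{diag}(\chi_{-d_k},\chi_{d_k},1,\dots,1)$. We construct matrices
\[
G_k=A_k\Delta_kB_k,\qquad A_k\in\mathrm{GL}_n(W^-),\quad B_k\in\mathrm{GL}_n(W^+),\quad\det A_k=\det B_k=1,
\]
starting with $A_0=B_0=I$. Given $G_0,\dots,G_k$, put $\rho_j=(\|A_j^{-1}\|\|B_j^{-1}\|)^{-1}$ for $j\le k$, choose $\varepsilon_k>0$ with
\[
\varepsilon_k\|A_k\|\|B_k\|\le2^{-k-2}\min_{j\le k}\rho_j,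
\]
and set $G_{k+1}=G_k+\varepsilon_k\chi_{d_{k+1}}A_kE_{21}B_k$. Lemma~\ref{lem:move} applies with $a=1$, $b=2$, $r=d_{k+1}$, because $-d_k<d_{k+1}<d_k$. The new pair of indices is $(-d_k+d_k-d_{k+1},\,d_{k+1})=(-d_{k+1},d_{k+1})$. So $G_{k+1}=A_{k+1}\Delta_{k+1}B_{k+1}$ with factors of determinant $1$, and
\[
\|G_{k+1}-G_k\|\le2^{-k-2}\rho_j\qquad\text{for all }j\le k.
\]
With $j=0$ this shows that $(G_k)$ is a Cauchy sequence; let $G\in M_n(W)$ be its limit. Summing over $k\ge j$,
\begin{equation}\label{eq:radius}
\|G-G_j\|\le\sum_{k\ge j}2^{-k-2}\rho_j\le\tfrac12\rho_j<\rho_j\qquad\text{for all }j.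
\end{equation}
Each $G_k$ has determinant $1$, so $\det G=1$ and $G\in\mathrm{GL}_n(W)$ by (F3).

Suppose that $G$ is factorable with indices $p$. The smallest index of $G_j$ is $-d_j$, so \eqref{eq:radius} and Corollary~\ref{cor:stable}(i) give $\min p\ge-d_j$ for every $j$. Letting $j\to\infty$, we get $\min p\ge0$. By Corollary~\ref{cor:sum}, $\sum_ip_i=0$, so $p=0$. By Corollary~\ref{cor:stable}(ii), no factorable matrix near $G$ has a negative index. But $G_k\to G$, and $G_k$ is factorable with the index $-d_k<0$. This contradiction proves that $G$ is not factorable.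
\end{proof}

The hypothesis $n\ge2$ provides two indices to move, and density of $\Gamma$ provides the sequence $d_k$; in a cyclic group a strictly decreasing sequence of positive elements is finite. All moves take place in the first two rows and columns, so $G$ is the direct sum of a $2\times2$ matrix and $I_{n-2}$.

\begin{example}\label{ex:steps}
Let $n=2$. Then $\rho_0=1$, any $\varepsilon_0\le\frac14$ is allowed, and \eqref{eq:move} gives
\[
G_1=\begin{pmatrix}\chi_{-d_0}&0\\ \varepsilon_0\chi_{d_1}&\chi_{d_0}\end{pmatrix},\quad
A_1=\begin{pmatrix}\varepsilon_0^{-1}&\chi_{-d_0-d_1}\\0&\varepsilon_0\end{pmatrix},\quad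
B_1=\begin{pmatrix}0&-1\\1&\varepsilon_0^{-1}\chi_{d_0-d_1}\end{pmatrix}.
\]
The adjugates $A_1^{-1}$ and $B_1^{-1}$ both have norm $1+\varepsilon_0^{-1}$, so $\rho_1=(1+\varepsilon_0^{-1})^{-2}$. The matrix $A_1E_{21}B_1$ is the second column of $A_1$ times the first row of $B_1$, hence
\[
G_2=\begin{pmatrix}\chi_{-d_0}&-\varepsilon_1\chi_{d_2-d_0-d_1}\\ \varepsilon_0\chi_{d_1}&\chi_{d_0}-\varepsilon_0\varepsilon_1\chi_{d_2}\end{pmatrix}.
\]
\end{example}

\begin{remark}\label{rem:blowup}
The growth of the factors is not an artifact of the construction. For $j\ge1$, \emph{every} factorization $G_j=A\Delta_pB$ has $\|A^{-1}\|\|B^{-1}\|\ge\|G_j-G_{j-1}\|^{-1}\ge2^{j+1}$. Otherwise Corollary~\ref{cor:stable}(i) would bound the indices of $G_{j-1}$ below by $-d_j$, although $-d_{j-1}<-d_j$ is one of them. Each $G_j$ has finitely supported entries; this is how the approximation by finite levels from Section~\ref{sec:problem} breaks down.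
\end{remark}

\section{Scalars and cyclic groups}\label{sec:positive}

For scalars, an element close to a factorable one differs from it by an exponential $e^h$, and commutativity turns the additive splitting of $h$ into a multiplicative one. It remains to factor a dense set of elements. Here we use that a finite subset of $\mathbb Q$ lies in a cyclic group, so that a finitely supported element is a Laurent polynomial in one variable.

\begin{lemma}\label{lem:scalar}
Let $\Gamma=\mathbb Q$. Every $f\in\mathrm{GL}_1(W)$ has the form $f=\chi_qe^h$ with $q\in\mathbb Q$ and $h\in W$. Every element of this form is factorable with index $q$; in particular $q$ is determined by $f$.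
\end{lemma}

\begin{proof}
Finitely supported elements are dense in $W$, so there is a finitely supported $f_0$ with $\|f_0-f\|<\|f^{-1}\|^{-1}$. Then $\|f^{-1}f_0-1\|<1$, so $f^{-1}f_0=e^{u}$ for some $u\in W$ by (F2). Thus $f_0$ is invertible and $f=f_0e^{-u}$. Choose $N$ such that the support of $f_0$ lies in $\frac1N\mathbb Z$; then $f_0=Q(z)$ for a Laurent polynomial $Q$ and $z=\chi_{1/N}$.

For $t\in\mathbb R$ the map $\sum a_q\chi_q\mapsto\sum a_qe^{2\pi iqt}$ is a unital algebra homomorphism $W\to\mathbb C$, so it does not vanish on $f_0$. Its value there is $Q(e^{2\pi it/N})$, so $Q$ has no zero on the unit circle. Factor $Q$ into a nonzero constant, a power of $z$, and terms $z-\lambda$ with $\lambda\neq0$. Write $z-\lambda=-\lambda(1-\lambda^{-1}z)$ if $|\lambda|>1$ and $z-\lambda=z(1-\lambda z^{-1})$ if $|\lambda|<1$. This gives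
\[
f_0=c\,z^m\prod_i(1-a_iz)\prod_j(1-b_jz^{-1}),\qquad c\neq0,\quad|a_i|,|b_j|<1.
\]
The constant $c$ is an exponential, and so is each factor of the two products by (F2), since $\|a_iz\|=|a_i|$ and $\|b_jz^{-1}\|=|b_j|$. Hence $f=\chi_{m/N}e^h$ with $h\in W$.

Given $f=\chi_qe^h$, put $h_+=Ph\in W^+$ and $h_-=h-Ph\in W^-$. Then $f=e^{h_-}\chi_qe^{h_+}$, and $e^{h_\pm}$ is a unit of $W^\pm$ with inverse $e^{-h_\pm}$. Uniqueness of $q$ is Lemma~\ref{lem:unique}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The case $n=1$ is Lemma~\ref{lem:scalar}, the case $n\ge2$ is Proposition~\ref{prop:counter} with $\Gamma=\mathbb Q$, and uniqueness is Lemma~\ref{lem:unique}.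
\end{proof}

Under $\chi_m\mapsto z^m$ the algebra $\ell^1(\mathbb Z)$ is the Wiener algebra of absolutely convergent Fourier series on the unit circle. We use the following theorem.

\begin{theorem}[Gohberg--Krein \cite{GK}; see also \cite{CG}]\label{thm:GK}
For $\Gamma=\mathbb Z$ and every $n\ge1$, every element of $\mathrm{GL}_n(\ell^1(\mathbb Z))$ is factorable.
\end{theorem}

The order of the factors in this statement is immaterial: if every invertible matrix can be written with the $W^+$ factor on the left, then $g^{\mathsf T}=B\Delta_pA$ gives $g=A^{\mathsf T}\Delta_pB^{\mathsf T}$.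

\begin{proof}[Proof of Theorem~\ref{thm:groups}]
If $\Gamma=\{0\}$, then $W=W^\pm=\mathbb C$ and $g=g\cdot I\cdot I$ is a factorization. Let $\Gamma\ne\{0\}$ and $\gamma=\inf(\Gamma\cap(0,\infty))$. If $\gamma=0$, then $\Gamma$ contains arbitrarily small positive elements together with their multiples, so it is dense; it is not cyclic, and Proposition~\ref{prop:counter} gives a non-factorable matrix. If $\gamma>0$, distinct elements of $\Gamma$ are at distance at least $\gamma$, so the infimum is attained, and division with remainder by $\gamma$ gives $\Gamma=\gamma\mathbb Z$. The order-preserving isomorphism $m\mapsto\gamma m$ identifies $\ell^1(\mathbb Z)$ with $\ell^1(\Gamma)$ together with the subalgebras $W^\pm$, and Theorem~\ref{thm:GK} applies.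
\end{proof}

\section{The factorable matrices inside $\mathrm{GL}_n(\ell^1(\mathbb Q))$}\label{sec:size}

In this section $\Gamma=\mathbb Q$ and $n\ge2$. Four lemmas prepare the proof of Theorem~\ref{thm:size}.

The first replaces the logarithm for matrices near the identity. To factor $X$ we look for $y\in\mathrm{GL}_n(W^+)$ such that $Xy$ is $I$ plus a matrix with support in $(-\infty,0)$, that is, $P(Xy)=I$, where $P$ acts on columns. With $X=I-a$ this is the fixed point equation $y=I+P(ay)$.

\begin{lemma}\label{lem:near}
If $X\in M_n(W)$ and $\|X-I\|<\frac12$, then $X=X_-X_+$ with $X_\pm\in\mathrm{GL}_n(W^\pm)$.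
\end{lemma}

\begin{proof}
Let $a=I-X$. On $M_n(W)$ we again have $\|P\|\le1$ and $\|I-P\|\le 1$. The map $y\mapsto I+P(ay)$ is a contraction of the Banach space $M_n(W^+)$ with constant $\|a\|$, so it has a fixed point $y$. From $\|y\|\le1+\|a\|\|y\|$ we get $\|a\|\|y\|\le\|a\|/(1-\|a\|)<1$; this is where $\|a\|<\frac12$ is used. Since $\|y-I\|\le\|a\|\|y\|<1$, (F1) gives $y\in\mathrm{GL}_n(W^+)$. Next, $Xy=y-ay=I-(ay-P(ay))$ lies in $M_n(W^-)$ and $\|Xy-I\|\le\|a\|\|y\|<1$, so $Xy\in\mathrm{GL}_n(W^-)$ by (F1). Take $X_-=Xy$ and $X_+=y^{-1}$.
\end{proof}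

In Proposition~\ref{prop:counter} the determinant $1$ fixed the value $0$ toward which the indices were squeezed. For a general matrix that value is the mean of the indices, and we need it to be defined without a factorization. For $g\in\mathrm{GL}_n(W)$ let $\kappa(g)\in\mathbb Q$ be the index of the scalar $\det g$, which exists by Lemma~\ref{lem:scalar}, and let $\mu(g)=\kappa(g)/n\in\mathbb Q$.

\begin{lemma}\label{lem:mean}
The function $\mu$ is locally constant on $\mathrm{GL}_n(W)$. If $g$ is factorable with indices $p$, then $\mu(g)$ is the mean of $p_1,\dots,p_n$.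
\end{lemma}

\begin{proof}
Write $\det g=\chi_{\kappa(g)}e^h$. For $g'$ near $g$, continuity of $\det$ gives $\det g'=\det g\cdot(1+u)$ with $\|u\|<1$, so $\det g'=\chi_{\kappa(g)}e^{h+\log(1+u)}$ and $\kappa(g')=\kappa(g)$ by Lemma~\ref{lem:scalar}. The second claim is Corollary~\ref{cor:sum}.
\end{proof}

To apply Theorem~\ref{thm:GK} to a matrix with entries in $\ell^1(\frac1N\mathbb Z)$ that is invertible over $W$, we must know that its inverse has entries of the same level.

\begin{lemma}\label{lem:level}
The matrices $g'\in\mathrm{GL}_n(W)$ with finitely supported entries are dense in $\mathrm{GL}_n(W)$. Each of them has entries in $\ell^1(\frac1N\mathbb Z)$ for some $N$ and is factorable.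
\end{lemma}

\begin{proof}
Matrices with finitely supported entries are dense in $M_n(W)$, and $\mathrm{GL}_n(W)$ is open by (F1). Let $g'$ be one of them that is invertible, let $N$ be a common denominator of the exponents, and put $W_N=\ell^1(\frac1N\mathbb Z)\subset W$. Let $E\colon W\to W_N$ delete the coefficients with exponent outside $\frac1N\mathbb Z$. For $r\in\frac1N\mathbb Z$, the exponent $q+r$ lies in $\frac1N\mathbb Z$ exactly when $q$ does, so $E(x\chi_r)=E(x)\chi_r$, and $E$ is $W_N$-linear. Applying $E$ entrywise to $g'^{-1}g'=I$ gives $E(g'^{-1})g'=I$, hence $g'^{-1}=E(g'^{-1})$ and $g'\in\mathrm{GL}_n(W_N)$. By Theorem~\ref{thm:groups}, $g'$ is factorable over $W_N$, and this is a factorization over $W$ because $W_N^\pm\subset W^\pm$.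
\end{proof}

For $p\in\mathbb Q^n$ let $F_p$ be the set of matrices that are factorable with indices $p$; it depends only on $p$ up to order. Closures are taken in $\mathrm{GL}_n(W)$. Letting $\varepsilon\to0$ in Lemma~\ref{lem:move} shows $F_p\subset\overline{F_{p'}}$ whenever $p'$ arises from $p$ by a move as in that lemma, and such inclusions compose: $F_p\subset\overline{F_{p'}}$ and $F_{p'}\subset\overline{F_{p''}}$ give $F_p\subset\overline{F_{p''}}$. The last lemma squeezes unequal indices toward their mean, stopping either at the mean or just short of it.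

\begin{lemma}\label{lem:squeeze}
Let $p\in\mathbb Q^n$ have mean $\mu$ and not all entries equal. There is $c_0>0$ such that $F_p\subset\overline{F_{p(c)}}$ for every rational $c\in[0,c_0)$, where $p(c)=(\mu-c,\mu+c,\mu,\dots,\mu)$.
\end{lemma}

\begin{proof}
For a tuple with mean $\mu$ let $\nu$ be the number of entries different from $\mu$. The deviations from $\mu$ sum to $0$, so $\nu\ne1$, and if $\nu>0$ there are entries on both sides of $\mu$. Suppose $\nu\ge3$. Choose $p_a<\mu<p_b$ and move with $r=\mu$. The new pair $(p_a+p_b-\mu,\mu)$ has the same sum, so the mean is unchanged, and $\nu$ drops by $1$ or $2$. The new value of $\nu$ is at least $1$, hence at least $2$. Since $p$ has $\nu\ge2$, finitely many such moves lead to a tuple with $\nu=2$, which is $p(c_0)$ up to order for some rational $c_0>0$. For rational $c\in[0,c_0)$ we have $\mu-c_0<\mu+c<\mu+c_0$, and the move with $r=\mu+c$ produces the pair $(2\mu-r,r)=(\mu-c,\mu+c)$.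
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:size}]
(a) Let $g=\chi_qAB\in\Omega$. For $h$ close to $g$ the matrix $X=\chi_{-q}A^{-1}hB^{-1}$ satisfies $\|X-I\|<\frac12$. By Lemma~\ref{lem:near}, $h=\chi_qAXB=\chi_q(AX_-)(X_+B)\in\Omega$. So $\Omega$ is open. By Lemma~\ref{lem:squeeze} with $c=0$, $F_{\neq}\subset\overline\Omega$, so $\overline\Omega$ contains every factorable matrix. These are dense by Lemma~\ref{lem:level}, hence $\Omega$ is dense.

(b) The matrix $\operatorname{diag}(\chi_1,\chi_{-1},1,\dots,1)$ lies in $F_{\neq}$, so $C\neq\emptyset$. By Lemma~\ref{lem:unique}, $F_{\neq}\cap\Omega=\emptyset$, and since $\Omega$ is open, $C\cap\Omega=\emptyset$. We now express ``the smallest index is at least $\mu-\frac1k$'' by a condition that makes sense on all of $C$. For $k\ge1$ let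
\[
U_k=\{g\in C:\ T(\chi_{1/k-\mu(g)}\,g)\text{ has a bounded left inverse}\}.
\]

\emph{$U_k$ is open in $C$.} Let $g\in U_k$ and $s=\mu(g)-\frac1k$. For $h\in C$ close to $g$ we have $\mu(h)=\mu(g)$ by Lemma~\ref{lem:mean} and $\|T(\chi_{-s}h)-T(\chi_{-s}g)\|\le\|h-g\|$, so $h\in U_k$ by Lemma~\ref{lem:left}.

\emph{$U_k$ is dense in $C$.} Let $g\in F_{\neq}$ have indices $p$ with mean $\mu$. Choose a rational $c$ with $0<c<\min(c_0,\frac1k)$, where $c_0$ is as in Lemma~\ref{lem:squeeze}; then $g\in\overline{F_{p(c)}}$. A matrix $g'\in F_{p(c)}$ lies in $F_{\ne}\subset C$ because $c>0$, it has $\mu(g')=\mu$ by Lemma~\ref{lem:mean}, and its smallest index is $\mu-c\ge\mu-\frac1k$. By Lemma~\ref{lem:toeplitz}(i) with $s=\mu-\frac1k$, $g'\in U_k$. Thus $F_{\neq}\subset\overline{U_k}$, and $F_{\neq}$ is dense in $C$.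

The space $C$ is completely metrizable: if $\delta(x)$ is the distance from $x$ to the set of non-invertible matrices, which is closed and nonempty, then $\|x-y\|+|\delta(x)^{-1}-\delta(y)^{-1}|$ is a complete metric inducing the topology of $\mathrm{GL}_n(W)$, and $C$ is closed in $\mathrm{GL}_n(W)$. By the Baire category theorem, a countable intersection of dense open subsets of such a space is dense. So $\bigcap_kU_k$ is a dense $G_\delta$ subset of $C$.

Suppose $g\in\bigcap_kU_k$ is factorable with indices $p$. The operators $T(\chi_{1/k-\mu(g)}g)$ are injective, so Lemma~\ref{lem:toeplitz}(ii) gives $\min p\ge\mu(g)-\frac1k$ for all $k$. Hence $\min p\ge\mu(g)$, the mean of $p$, and all $p_i$ are equal. Then $g\in C\cap\Omega=\emptyset$, which is absurd. So no element of $\bigcap_kU_k$ is factorable. Every $g\in F_{\neq}$ lies in $C$ and is therefore a limit of such elements.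

(c) By Lemma~\ref{lem:level} and continuity of inversion, there is $g'\in\mathrm{GL}_n(W)$ with finitely supported entries and $\|g'^{-1}g-I\|<\frac12$. Then $g=g'\cdot(g'^{-1}g)$. The first factor is factorable with entries in some $\ell^1(\frac1N\mathbb Z)$ by Lemma~\ref{lem:level}, and the second equals $X_-X_+$ by Lemma~\ref{lem:near}, so its indices are $0$.
\end{proof}

\begin{remark}\label{rem:Q}
The proof uses two properties of $\mathbb Q$ beyond density. Finite subsets lie in cyclic subgroups, which gives Lemmas~\ref{lem:scalar} and~\ref{lem:level}. Division by $n$ is possible, so the mean $\mu$ is an admissible exponent. Without division, density in (a) can fail. For $\Gamma=\mathbb Z$ and $n=2$, view $\ell^1(\mathbb Z)$ inside $\ell^1(\mathbb Q)$. By Lemma~\ref{lem:mean}, every factorable matrix near $\operatorname{diag}(1,\chi_1)$ has indices with mean $\frac12$, and two equal integers do not have this mean.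
\end{remark}

\begin{thebibliography}{9}

\bibitem{CG}
K.~Clancey and I.~Gohberg, \emph{Factorization of Matrix Functions and Singular Integral Operators}, Birkh\"auser, 1981.

\bibitem{GK}
I.~C.~Gohberg and M.~G.~Krein, \emph{Systems of integral equations on a half line with kernels depending on the difference of arguments}, Uspekhi Mat. Nauk \textbf{13} (1958).

\bibitem{V}
A.~Verjovsky, \emph{Adelic Loop Groups and Perfectoid Analogies: Factorization and Holomorphic Bundles on the Adelic Projective Line}, arXiv:2607.10447 (2026).

\end{thebibliography}
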